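# Martin's Axiom, Chang's Conjecture, and Weakly Laver Ideals over $\aleph_1$

## Can a weakly Laver ideal live with Martin's axiom and without Chang's conjecture?

Here is a question, taken from Shimon Garti's paper "Echeloned saturation and forcing axioms", arXiv:2401.13364 (2024). Is it consistent that Chang's conjecture fails, Martin's axiom holds, $2^\omega=\omega_2$, and there is a weakly Laver ideal over $\aleph_1$? Large cardinals may be assumed.

The answer one would first guess is **yes**. An ideal with a strong saturation property is one kind of object, and Chang's conjecture is a statement about elementary substructures; there is no visible reason why the first should produce the second. Two results of Larson surround the question. If Martin's axiom holds and $2^\omega=\aleph_2$, then there is no $\aleph_1$-complete $(\aleph_2,\aleph_2,\aleph_0)$-saturated ideal over $\aleph_1$. And if Martin's axiom holds, $2^\omega>\aleph_2$, and Chang's conjecture fails, then there are no weakly Laver ideals over $\aleph_1$. The second result asks for $2^\omega>\aleph_2$, and the first one concerns a stronger saturation property, so the case in the question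 looks like a place left free for a model.

Before testing the guess, let us fix the terms.

**Ideals.** Throughout, $\mathcal J$ is an ideal over $\omega_1$ that is proper ($\omega_1\notin\mathcal J$) and contains all singletons. Sets in $\mathcal J^+=\mathcal P(\omega_1)\setminus\mathcal J$ are called *positive*. The ideal is *$\sigma$-complete*, or $\aleph_1$-complete, if it is closed under countable unions. In that case all countable sets are in $\mathcal J$, positive sets are uncountable, and if a positive set is split into countably many pieces, at least one piece is positive.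

**Saturation.** For cardinals $\kappa\ge\lambda\ge\mu$, the ideal $\mathcal J$ is *$(\kappa,\lambda,\mu)$-saturated* if for every family $\{X_\alpha:\alpha<\kappa\}\subseteq\mathcal J^+$ there is $Y\subseteq\kappa$ with $|Y|=\lambda$ such that $\bigcap_{\alpha\in Z}X_\alpha\in\mathcal J^+$ for every $Z\in[Y]^\mu$.

For example, $(\aleph_2,2,2)$-saturation says that among any $\aleph_2$ positive sets, two meet in a positive set.

**Weakly Laver ideals.** A *weakly Laver ideal over $\aleph_1$* is a $\sigma$-complete $(\aleph_2,\aleph_1,\aleph_0)$-saturated ideal over $\aleph_1$. So among any $\aleph_2$ positive sets there are $\aleph_1$ of which any countably infinite subfamily has positive intersection. To refute this property, one must produce $\aleph_2$ positive sets such that every uncountable subfamily contains a *countably infinite* subfamily whose intersection is in $\mathcal J$.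

**Chang's conjecture.** CC is the statement $(\aleph_2,\aleph_1)\twoheadrightarrow(\aleph_1,\aleph_0)$: every structure $(\omega_2,\omega_1,\ldots)$ in a countable language has an elementary substructure $(A,A\cap\omega_1,\ldots)$ with $|A|=\aleph_1$ and $|A\cap\omega_1|=\aleph_0$.

To get a feeling for CC, suppose the structure includes $<$ and a function $e$ such that $e(\beta,\cdot)$ maps $\omega_1$ onto $\beta$ for every $0<\beta<\omega_2$. Let $A$ be an elementary substructure with $A\cap\omega_1$ countable. For $\alpha<\beta$ in $A$, the least $\nu<\omega_1$ with $e(\beta,\nu)=\alpha$ is definable from $\alpha,\beta$, hence lies in $A$. So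
$$A\cap\beta=\{e(\beta,\nu):\nu\in A\cap\omega_1\}\cap \beta\qquad(\beta\in A,\ \beta>0), \tag{1}$$
which is countable. If also $|A|=\aleph_1$, then $A$ is an uncountable set of ordinals all of whose proper initial segments are countable, so $A$ has order type $\omega_1$.

**Martin's axiom.** $\mathrm{MA}_{\aleph_1}$ says that for every ccc poset and every $\aleph_1$ dense sets there is a filter meeting all of them. It follows from MA together with $2^\omega=\omega_2$, and it implies $2^\omega\ge\omega_2$. This consequence of MA is all that we shall use.

Besides these terms we use Skolem hulls, the fact that the union of a chain of elementary substructures is an elementary substructure, the $\Delta$-system lemma, and one classical consequence of $\mathrm{MA}_{\aleph_1}$, due to Martin and Solovay (*Internal Cohen extensions*, 1970). Since it is short, here it is with its proof.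

**Lemma 1 (Martin–Solovay).** Assume $\mathrm{MA}_{\aleph_1}$ and let $w_\xi$ $(\xi<\omega_1)$ be distinct points of $2^\omega$. For every $a\subseteq\omega_1$ there are closed sets $C^m\subseteq 2^\omega$ $(m<\omega)$ such that $a=\{\xi<\omega_1:w_\xi\in\bigcup_mC^m\}$.

*Proof.* Let $b_\xi=\{w_\xi\restriction k:k<\omega\}\subseteq 2^{<\omega}$. For $\xi\ne\eta$ the set $b_\xi\cap b_\eta$ is finite, because $w_\xi\neq w_\eta$. Let $Q$ be the set of pairs $(s,F)$ with $s\subseteq2^{<\omega}$ finite and $F\subseteq a$ finite, ordered by: $(s',F')\le(s,F)$ iff $s'\supseteq s$, $F'\supseteq F$, and $(s'\setminus s)\cap b_\xi=\emptyset$ for all $\xi\in F$. Two conditions with the same $s$ have the common extension $(s,F\cup F')$, and there are only countably many $s$, so $Q$ is ccc.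

For $\xi\in a$ the set $\{(s,F):\xi\in F\}$ is dense. For $\xi\notin a$ and $m<\omega$ the set $\{(s,F):|s\cap b_\xi|\ge m\}$ is dense: given $(s,F)$, the set $b_\xi\setminus\bigcup_{\eta\in F}b_\eta$ is infinite, and we may add $m$ of its elements to $s$. Let $G$ be a filter meeting these $\aleph_1$ dense sets and $t=\bigcup\{s:(s,F)\in G\}$. If $\xi\notin a$, then $t\cap b_\xi$ is infinite. If $\xi\in a$, take $(s,F)\in G$ with $\xi\in F$. Any $u\in t$ belongs to the first coordinate of some condition in $G$, hence to that of a common extension $r\in G$ with $r\le(s,F)$; so $u\in s$ or $u\notin b_\xi$. Thus $t\cap b_\xi\subseteq s$ is finite. Hence $\xi\in a$ iff there is $m$ with $w_\xi\restriction k\notin t$ for all $k\ge m$. The sets $C^m=\{x\in2^\omega:x\restriction k\notin t\text{ for all }k\ge m\}$ are intersections of clopen sets, so they are closed, and they are as required. $\square$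

## Testing the guess on countable sets and on $\aleph_1$-dense ideals

**The ideal of countable sets.** Start with the smallest candidate, $\mathcal J=\{X\subseteq\omega_1:|X|\le\aleph_0\}$. Choose $h_\beta:\omega_1\to\omega_1$ for $\beta<\omega_2$ recursively: list $\beta$ (if nonempty) as $\{\alpha_i:i<\omega_1\}$, possibly with repetitions, and let $h_\beta(\xi)$ be outside the countable set $\{h_{\alpha_i}(\xi):i\le\xi\}$. For $\alpha=\alpha_i<\beta$ we get $h_\alpha(\xi)\ne h_\beta(\xi)$ for all $\xi\ge i$. Transfer the graphs of the $h_\beta$ to $\omega_1$ by a bijection $\omega_1\times\omega_1\to\omega_1$. This gives $\aleph_2$ uncountable sets with pairwise countable intersections, so $\mathcal J$ is not even $(\aleph_2,2,2)$-saturated. This test says nothing against the guess; it says only that a weakly Laver ideal must be much larger than the ideal of countable sets.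

**$\aleph_1$-dense ideals without Martin's axiom.** Call $\mathcal J$ *$\aleph_1$-dense* if there is $\mathcal D\subseteq\mathcal J^+$ with $|\mathcal D|=\aleph_1$ such that every $X\in\mathcal J^+$ satisfies $d\setminus X\in\mathcal J$ for some $d\in\mathcal D$. A $\sigma$-complete $\aleph_1$-dense ideal is weakly Laver, and more: given $\{X_\alpha:\alpha<\omega_2\}\subseteq\mathcal J^+$, one $d\in\mathcal D$ satisfies $d\setminus X_\alpha\in\mathcal J$ for all $\alpha$ in a set $Y$ of size $\aleph_2$. For countable $Z\subseteq Y$ we have $d\setminus\bigcap_{\alpha\in Z}X_\alpha=\bigcup_{\alpha\in Z}(d\setminus X_\alpha)\in\mathcal J$, so $\bigcap_{\alpha\in Z}X_\alpha$ is positive. Hence: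
$$\text{a }\sigma\text{-complete }\aleph_1\text{-dense ideal over }\omega_1\text{ is }(\aleph_2,\aleph_2,\aleph_0)\text{-saturated.}\tag{2}$$
We shall see in Proposition D that such ideals can coexist with the failure of CC. So without MA the guess is right, and one might hope to repair MA afterwards.

**$\aleph_1$-dense ideals with Martin's axiom.** Now the guess gets its first blow. *Under $\mathrm{MA}_{\aleph_1}$ there is no $\sigma$-complete $\aleph_1$-dense ideal over $\omega_1$, whether CC holds or not.* Suppose $\mathcal J$ is one, with $\mathcal D=\{d_i:i<\omega_1\}$. Fix distinct $w_\xi\in2^\omega$ for $\xi<\omega_1$, and write $[s]$ for the basic clopen set of extensions of $s\in2^{<\omega}$. For $d\in\mathcal D$ let $d'$ be the set of $\xi\in d$ such that $\{\eta\in d:w_\eta\in[s]\}$ is positive for every $s\subseteq w_\xi$. The set $d\setminus d'$ is covered by those sets $\{\eta\in d:w_\eta\in[s]\}$, $s\in 2^{<\omega}$, that are in $\mathcal J$. There are countably many, so $d\setminus d'\in\mathcal J$ and $d'$ is positive, hence uncountable. Recursively choose points $x_i,y_i\in d_i'$ $(i<\omega_1)$, all distinct, and let $f:\omega_1\to2$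 be $1$ at all $y_i$ and $0$ elsewhere. Then $f$ is not constant on any $d_i'$.

One of the sets $f^{-1}\{0\},f^{-1}\{1\}$ is positive, say $f^{-1}\{j\}$. By Lemma 1 it is a countable union of sets $\{\xi:w_\xi\in C^m\}$ with $C^m$ closed, and by $\sigma$-completeness one of these, $X=\{\xi:w_\xi\in C\}$, is positive. Choose $d\in\mathcal D$ with $d\setminus X\in\mathcal J$. If some $\xi\in d'$ were outside $X$, there would be $s\subseteq w_\xi$ with $[s]\cap C=\emptyset$, and then $\{\eta\in d:w_\eta\in[s]\}\subseteq d\setminus X$ would be in $\mathcal J$, against $\xi\in d'$. So $d'\subseteq X\subseteq f^{-1}\{j\}$, and $f$ is constant on $d'$: a contradiction.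

Note the device for later: *a positive set can be shrunk to a positive set that is "closed" in a topology with a countable base.* Without the topology, the density of $\mathcal D$ controls $X$ only modulo $\mathcal J$; with it, we get the honest inclusion $d'\subseteq X$.

## What is true: the statements

The guess is wrong. No appeal to large cardinals can save it, because the refutation is a proof in ZFC.

**Theorem A.** Assume $\mathrm{MA}_{\aleph_1}$ and $\neg$CC. There are $\rho:[\omega_2]^2\to\omega_1$ and $f_\beta:\omega_1\to\omega$ $(\beta<\omega_2)$ such that

- (A1) $\rho''[\Gamma]^2$ is unbounded in $\omega_1$ for every uncountable $\Gamma\subseteq\omega_2$;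
- (A2) for all $\alpha<\beta<\omega_2$ the set $\{\xi<\rho(\alpha,\beta):f_\alpha(\xi)=f_\beta(\xi)\}$ is finite.

**Theorem B.** Assume $\mathrm{MA}_{\aleph_1}$ and $\neg$CC. Let $\mathcal J$ be a proper $\sigma$-complete ideal over $\omega_1$ containing all singletons. There is a family $\{X_\alpha:\alpha<\omega_2\}\subseteq\mathcal J^+$ such that every uncountable $Y\subseteq\omega_2$ has a countably infinite $Z\subseteq Y$ with $\bigcap_{\alpha\in Z}X_\alpha$ finite. In particular $\mathcal J$ is not $(\aleph_2,\aleph_1,\aleph_0)$-saturated. Hence "MA $+\,2^\omega=\omega_2\,+\,\neg$CC $+$ there is a weakly Laver ideal over $\aleph_1$" is inconsistent.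

Equivalently, $\mathrm{MA}_{\aleph_1}$ plus the existence of a weakly Laver ideal over $\aleph_1$ implies CC, whatever the value of $2^\omega\ge\omega_2$. This removes the hypothesis $2^\omega>\aleph_2$ from Larson's second result.

**Theorem C.** Under $\mathrm{MA}_{\aleph_1}$, CC is equivalent to $\binom{\omega_2}{\omega_1}\to\binom{\omega_1}{\omega}_\omega$, that is: every $f:\omega_2\times\omega_1\to\omega$ is constant on some $A\times B$ with $|A|=\aleph_1$ and $|B|=\aleph_0$.

**Proposition D.** If there is a $\sigma$-complete $\aleph_1$-dense ideal over $\omega_1$ (consistent relative to large cardinals, by Woodin), then some forcing extension satisfies $\neg$CC and has an $\aleph_1$-complete $(\aleph_2,\aleph_2,\aleph_0)$-saturated ideal over $\aleph_1$.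

Proposition D shows that MA cannot be dropped from Theorem B.

## Level sets of functions, and why countable intersections escape them

How could one hope to refute saturation for an arbitrary $\sigma$-complete $\mathcal J$, about which we know nothing? A function $f:\omega_1\to\omega$ splits $\omega_1$ into countably many level sets, and one of them is positive. With functions $f_\beta$ $(\beta<\omega_2)$ we get $\aleph_2$ positive level sets, and on $\aleph_2$ many indices we may use the same level $n$. So we want functions that do not agree much. This is what Theorem A offers. Suppose $f_\alpha=f_\beta=n$ on an infinite set $b\subseteq\varepsilon<\omega_1$ for all $\alpha<\beta$ in an uncountable $Y$. Then (A2) forces $\rho(\alpha,\beta)<\varepsilon$ on $[Y]^2$, and this contradicts (A1). We isolate this for repeated use: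
$$\text{under (A1), (A2): if }Y\text{ is uncountable and }n<\omega,\text{ then }\bigcap_{\beta\in Y}f_\beta^{-1}\{n\}\text{ is finite.}\tag{3}$$
Indeed, if the intersection were infinite, it would contain a countably infinite $b$, and $\varepsilon=\sup\{\xi+1:\xi\in b\}$ is countable.

So the sensible first attempt is to take $X_\beta=f_\beta^{-1}\{n\}$. It stops at one precise point: (3) is about *uncountable* $Y$, while saturation speaks about *countable* $Z$. On a countable $Z$, the function $\rho$ is bounded by some $\varepsilon<\omega_1$, and (A2) is silent about agreement beyond $\varepsilon$.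

This is a real obstacle. Here is an example on the indices $\beta<\omega_1$. Put $\rho(\alpha,\beta)=\alpha$ for $\alpha<\beta<\omega_1$; this is unbounded on $[\Gamma]^2$ for every uncountable $\Gamma\subseteq\omega_1$. Define $f_\beta$ by recursion: on $[\beta,\omega_1)$ let $f_\beta=0$; on $\beta$, if $\beta>0$, list the ordinals of $\beta$ as $\{\xi_i:i<i_0\}$ without repetition, where $i_0\le\omega$, and also list $\beta$ as $\{\alpha_j:j<\omega\}$, perhaps with repetitions, and let $f_\beta(\xi_i)$ be nonzero and different from $f_{\alpha_j}(\xi_i)$ for all $j\le i$. For $\alpha=\alpha_j<\beta$, agreement of $f_\alpha$ and $f_\beta$ below $\beta$ happens only at some of the points $\xi_i$ with $i<j$. So (A2) holds on these indices. But for every countable $Z\subseteq\omega_1$,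
$$\bigcap_{\beta\in Z}f_\beta^{-1}\{0\}\supseteq[\sup Z,\omega_1),$$
which is co-countable, hence positive for every $\sigma$-complete $\mathcal J$. This example can sit inside a full system. In any system satisfying (A1) and (A2), replace $f_\beta$ for $\beta<\omega_1$ and $\rho$ on $[\omega_1]^2$ by the above, and put $\rho(\alpha,\beta)=0$ for $\alpha<\omega_1\le\beta$. Then (A2) still holds, and (A1) holds because an uncountable $\Gamma$ meets $\omega_1$ or its complement in an uncountable set.

What we need is a reason why an intersection over an uncountable $Y$ is already attained on a countable subfamily. That is exactly what happens for *closed* sets in a space with a countable base, and Lemma 1 lets us pass to closed sets inside $\mathcal J^+$. This is the same device as in the test on $\aleph_1$-dense ideals.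

So the plan has three parts: get $\rho$ with (A1) from $\neg$CC; get the functions $f_\beta$ from $\mathrm{MA}_{\aleph_1}$; and then shrink level sets to closed sets.

## A coloring of pairs that is unbounded on all uncountable sets

**Lemma 2.** If CC fails, there is $\rho:[\omega_2]^2\to\omega_1$ such that $\rho''[\Gamma]^2$ is unbounded in $\omega_1$ for every uncountable $\Gamma\subseteq\omega_2$.

The idea: $\rho(\alpha,\beta)$ measures how many countable ordinals must be thrown in, together with $\beta$, to generate $\alpha$ in a structure that witnesses $\neg$CC. If $\rho$ is bounded on an uncountable set, few countable ordinals generate many elements, and this is a Chang substructure.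

*Proof.*

**Step 1: hulls.** The purpose is to set up countable hulls whose trace on $\omega_1$ is an ordinal. Let $\mathfrak B=(\omega_2,\omega_1,\ldots)$ witness $\neg$CC. Expand it to a structure $\mathfrak A$, still in a countable language, by adding $<$, constants for all $n<\omega$, a function $e$ such that $\beta\subseteq\{e(\beta,\nu):\nu<\omega_1\}$ for $0<\beta<\omega_2$, and Skolem functions. Let $\mathrm{Sk}$ denote the Skolem hull, and for $\xi<\omega_1$, $\beta<\omega_2$ let
$$H_\xi(\beta)=\mathrm{Sk}(\xi\cup\{\beta\}).$$
This is a countable elementary substructure of $\mathfrak A$, it is increasing in $\xi$, and $H_\eta(\beta)=\bigcup_{\xi<\eta}H_\xi(\beta)$ for limit $\eta$, because each element of a hull is generated by finitely many elements.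

Let $D_\beta=\{\xi<\omega_1:H_\xi(\beta)\cap\omega_1=\xi\}$. It is club in $\omega_1$. Closed: if $\eta<\omega_1$ is a limit of elements of $D_\beta$, then by continuity $H_\eta(\beta)\cap\omega_1$ is the union of those elements, which is $\eta$. Unbounded: given $\xi_0$, choose $\xi_{i+1}<\omega_1$ with $\xi_{i+1}>\xi_i$ and $H_{\xi_i}(\beta)\cap\omega_1\subseteq\xi_{i+1}$. For $\eta=\sup_i\xi_i$ we get $H_\eta(\beta)\cap\omega_1\subseteq\eta$, and $\eta\subseteq H_\eta(\beta)$ by definition.

**Step 2: definition of $\rho$.** If $\alpha<\beta$, then $\alpha=e(\beta,\nu)$ for some $\nu<\omega_1$, so $\alpha\in H_\xi(\beta)$ for all $\xi>\nu$. As $D_\beta$ is unbounded, we may define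
$$\rho(\alpha,\beta)=\min\{\xi\in D_\beta:\alpha\in H_\xi(\beta)\}.\tag{4}$$

**Step 3: a bounded uncountable set yields a Chang substructure.** Suppose $\Gamma$ is uncountable and $\rho''[\Gamma]^2\subseteq\varepsilon<\omega_1$. For $\beta\in\Gamma$ other than the minimum, let $\zeta_\beta=\sup\{\rho(\alpha,\beta):\alpha\in\Gamma\cap\beta\}\le\varepsilon$. This is the supremum of a nonempty set of elements of $D_\beta$ and is countable, so $\zeta_\beta\in D_\beta$. By (4) and monotonicity, $\Gamma\cap\beta\subseteq H_{\zeta_\beta}(\beta)$. There are only countably many possible values $\zeta_\beta\le\varepsilon$, so there are $\Gamma'\subseteq\Gamma$ of size $\aleph_1$ and $\zeta$ with $\zeta_\beta=\zeta$ for all $\beta\in\Gamma'$.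

For $\alpha<\beta$ in $\Gamma'$ we have $\alpha\in H_\zeta(\beta)$ and $\zeta\subseteq H_\zeta(\beta)$, hence $H_\zeta(\alpha)\subseteq H_\zeta(\beta)$. So $A=\bigcup_{\beta\in\Gamma'}H_\zeta(\beta)$ is the union of a chain of elementary substructures, and $A\prec\mathfrak A$. It contains $\Gamma'$ and is a union of $\aleph_1$ countable sets, so $|A|=\aleph_1$. Since $\zeta\in D_\beta$ for all $\beta\in\Gamma'$, we have $A\cap\omega_1=\zeta$, which is countable, and infinite because the constants put $\omega$ into $A$. The reduct of $A$ to the language of $\mathfrak B$ contradicts the choice of $\mathfrak B$. $\square$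

The passage to $\zeta_\beta$ in Step 3 matters: the bound $\varepsilon$ itself need not lie in $D_\beta$, but a supremum of values of $\rho(\cdot,\beta)$ does, because these values were chosen in the closed set $D_\beta$.

## Forcing the next function: the proof of Theorem A

Fix $\rho$ from Lemma 2, so that (A1) holds. We build $f_\beta$ by recursion on $\beta<\omega_2$. While $\beta<\omega_1$, no axiom is needed: $\sup_{\alpha<\beta}\rho(\alpha,\beta)$ is countable, and one diagonalizes against countably many $f_\alpha$ along an enumeration of countably many points, exactly as in the example above. For $\beta\ge\omega_1$ there are $\aleph_1$ many $\alpha$ and possibly $\aleph_1$ many relevant $\xi$. At a single $\xi$, the values $f_\alpha(\xi)$ for those $\alpha<\beta$ with $\rho(\alpha,\beta)>\xi$ may exhaust $\omega$. So violations cannot be avoided; they must be distributed so that each $\alpha$ suffers only finitely many. We use finite approximations together with finitely many promises, and the work is in the countable chain condition.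

*Proof of Theorem A.* Let $\beta<\omega_2$ and suppose that $f_\alpha$ $(\alpha<\beta)$ are given and satisfy (A2) for all pairs below $\beta$.

**Step 1: the poset.** Its purpose is to approximate $f_\beta$. Let $P_\beta$ be the set of pairs $p=(g_p,F_p)$, where $g_p$ is a finite partial function from $\omega_1$ to $\omega$ and $F_p\in[\beta]^{<\omega}$. Put $q\le p$ iff $g_q\supseteq g_p$, $F_q\supseteq F_p$, and for all $\xi\in\mathrm{dom}\,g_q\setminus\mathrm{dom}\,g_p$ and all $\alpha\in F_p$:
$$\xi\ge\rho(\alpha,\beta)\quad\text{or}\quad g_q(\xi)\ne f_\alpha(\xi).\tag{5}$$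
This is transitive. Let $r\le q\le p$, let $\xi\in\mathrm{dom}\,g_r\setminus\mathrm{dom}\,g_p$ and $\alpha\in F_p$. If $\xi\in\mathrm{dom}\,g_q$, then (5) for $q\le p$ applies, as $g_r(\xi)=g_q(\xi)$. If not, (5) for $r\le q$ applies, as $\alpha\in F_p\subseteq F_q$.

**Step 2: normalizing a putative uncountable antichain.** We want to show that $P_\beta$ is ccc; suppose $\{p_k:k<\omega_1\}$ is an antichain, $p_k=(g_k,F_k)$. By the $\Delta$-system lemma and by passing to uncountable subfamilies, we may assume:

- $\mathrm{dom}\,g_k=d\cup s_k$, where $d$ and all the $s_k$ are pairwise disjoint, and $g_k\restriction d$ does not depend on $k$;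
- $s_k=\{\xi_k^a:a<m\}$ has size $m$, and $g_k(\xi_k^a)=v_a$ does not depend on $k$;
- $F_k=F\cup E_k$, where $F$ and all the $E_k$ are pairwise disjoint, and $E_k=\{\beta_k^c:c<n\}$ has size $n$.

Since the $s_k$ are disjoint, for each $\varepsilon<\omega_1$ only countably many $k$ satisfy $s_k\cap\varepsilon\ne\emptyset$. So we can choose a further subfamily of size $\aleph_1$ recursively. When countably many conditions have been chosen, the supremum of the values $\rho(\alpha,\beta)$, for $\alpha$ in the second coordinates of these conditions, is countable, and the next condition is chosen with $s_k$ disjoint from it. After re-indexing by $\omega_1$,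
$$s_l\cap\rho(\alpha,\beta)=\emptyset\quad\text{for all }k<l<\omega_1\text{ and }\alpha\in F_k.\tag{6}$$

**Step 3: what incompatibility means.** The purpose is to turn the antichain into many agreements among the old functions. Let $1\le k<l<\omega_1$ and let $r=(g_k\cup g_l,F_k\cup F_l)$. This is a condition, because $g_k$ and $g_l$ agree on $d$ and $s_k\cap s_l=\emptyset$. We have $r\le p_k$: the new points are those of $s_l$, and by (6) they are all $\ge\rho(\alpha,\beta)$ for $\alpha\in F_k$. As $p_k,p_l$ are incompatible, $r\not\le p_l$. The new points are now those of $s_k$, so there are $\xi\in s_k$ and $\alpha\in F_l$ with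
$$\xi<\rho(\alpha,\beta)\quad\text{and}\quad g_k(\xi)=f_\alpha(\xi).$$
If $\alpha\in F$, then $\alpha\in F_0$, and (6) for the pair $0<k$ gives $s_k\cap\rho(\alpha,\beta)=\emptyset$, which contradicts $\xi<\rho(\alpha,\beta)$. So $\alpha\in E_l$. We have shown:
$$\text{for all }1\le k<l<\omega_1\text{ there are }a<m,\ c<n\text{ with }f_{\beta_l^c}(\xi_k^a)=v_a.\tag{7}$$
If $m=0$ or $n=0$, this is already a contradiction.

**Step 4: one pair $(a,c)$ for many $k$ and many $l$.** By (7), for each $l$ the pair $(a,c)$ depends on $k$; for two different $l$ we need infinitely many *common* $k$. An ultrafilter does this. Let $\mathcal V$ be a nonprincipal ultrafilter on $\omega$. For each $l\in[\omega,\omega_1)$, (7) covers the cofinite set $\omega\setminus\{0\}$ by the $mn$ sets $\{k<\omega:f_{\beta_l^c}(\xi_k^a)=v_a\}$, so there is a pair $(a_l,c_l)$ with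
$$V_l=\{k<\omega:f_{\beta_l^{c_l}}(\xi_k^{a_l})=v_{a_l}\}\in\mathcal V.$$
Choose an uncountable $L\subseteq[\omega,\omega_1)$ and $(a,c)$ with $(a_l,c_l)=(a,c)$ for all $l\in L$. Put $\gamma_l=\beta_l^c$. These are distinct for distinct $l\in L$, since the $E_l$ are disjoint.

**Step 5: the contradiction.** Now (A2) for old functions makes $\rho$ bounded on an uncountable set. Let $\varepsilon=\sup_{k<\omega}(\xi_k^a+1)<\omega_1$. For $l\neq l'$ in $L$ the set $V_l\cap V_{l'}$ is in $\mathcal V$, hence infinite, and the $\xi_k^a$ are distinct for distinct $k$. So $\{\xi_k^a:k\in V_l\cap V_{l'}\}$ is an infinite subset of $\varepsilon$, and on it both $f_{\gamma_l}$ and $f_{\gamma_{l'}}$ have the constant value $v_a$. If $\rho(\gamma_l,\gamma_{l'})\ge\varepsilon$, this would contradict (A2) for the pair $\gamma_l,\gamma_{l'}<\beta$. Hence $\rho(\gamma_l,\gamma_{l'})<\varepsilon$ for all $l\ne l'$ in $L$, and $\{\gamma_l:l\in L\}$ contradicts (A1). So $P_\beta$ is ccc.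

**Step 6: reading off $f_\beta$.** For $\xi<\omega_1$ the set $D_\xi=\{p:\xi\in\mathrm{dom}\,g_p\}$ is dense: if $\xi\notin\mathrm{dom}\,g_p$, give $\xi$ a value outside the finite set $\{f_\alpha(\xi):\alpha\in F_p\}$. For $\alpha<\beta$ the set $E^\alpha=\{p:\alpha\in F_p\}$ is dense, because $(g,F\cup\{\alpha\})\le(g,F)$. As $|\beta|\le\aleph_1$, these are at most $\aleph_1$ dense sets. By $\mathrm{MA}_{\aleph_1}$ let $G$ be a filter meeting all of them, and put $f_\beta=\bigcup_{p\in G}g_p$. Since any two members of $G$ have a common extension, this is a function, and it is total: $f_\beta:\omega_1\to\omega$.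

To check (A2) for $\alpha<\beta$, pick $p\in G\cap E^\alpha$. Let $\xi<\rho(\alpha,\beta)$ with $\xi\notin\mathrm{dom}\,g_p$. Choose $q\in G\cap D_\xi$ and $r\in G$ with $r\le p$ and $r\le q$. Then $\xi\in\mathrm{dom}\,g_r\setminus\mathrm{dom}\,g_p$ and $\alpha\in F_p$, so (5) for $r\le p$ gives $f_\beta(\xi)=g_r(\xi)\ne f_\alpha(\xi)$. So $\{\xi<\rho(\alpha,\beta):f_\alpha(\xi)=f_\beta(\xi)\}\subseteq\mathrm{dom}\,g_p$, a finite set. $\square$

The two conclusions support each other: (A2) for the old functions, together with (A1), gives the chain condition, and the chain condition gives (A2) for the new function.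

## Closed level sets: the proof of Theorem B

*Proof of Theorem B.* Let $\rho$ and $f_\beta$ $(\beta<\omega_2)$ be as in Theorem A.

**Step 1: positive level sets.** The purpose is to get $\aleph_2$ positive sets with a common level. For each $\beta$ we have $\omega_1=\bigcup_{n<\omega}f_\beta^{-1}\{n\}$, and $\omega_1\notin\mathcal J$. By $\sigma$-completeness there is $n_\beta$ with $f_\beta^{-1}\{n_\beta\}\in\mathcal J^+$. Fix $n$ and $S\subseteq\omega_2$ with $|S|=\aleph_2$ and $n_\beta=n$ for all $\beta\in S$.

**Step 2: shrinking to closed sets.** This prepares the passage from uncountable to countable subfamilies. Fix distinct $w_\xi\in2^\omega$ $(\xi<\omega_1)$. By Lemma 1, for each $\beta\in S$ there are closed $C_\beta^i\subseteq2^\omega$ $(i<\omega)$ with $f_\beta^{-1}\{n\}=\{\xi:w_\xi\in\bigcup_iC_\beta^i\}$. The positive set $f_\beta^{-1}\{n\}$ is thus a countable union of the sets $\{\xi:w_\xi\in C_\beta^i\}$. By $\sigma$-completeness some $C_\beta=C_\beta^i$ satisfies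
$$X_\beta:=\{\xi<\omega_1:w_\xi\in C_\beta\}\in\mathcal J^+,\qquad X_\beta\subseteq f_\beta^{-1}\{n\}.\tag{8}$$
The required family is $\{X_\beta:\beta\in S\}$, re-indexed by $\omega_2$.

**Step 3: a countable subfamily with the same intersection.** Let $Y\subseteq S$ be uncountable. The space $2^\omega$ has a countable base, so it is hereditarily Lindelöf. The open sets $2^\omega\setminus C_\beta$ $(\beta\in Y)$ cover their union, and countably many of them already cover it. So there is a countable $Z\subseteq Y$, which we may enlarge to be infinite, with $\bigcap_{\beta\in Z}C_\beta=\bigcap_{\beta\in Y}C_\beta$. By the definition of $X_\beta$ in (8),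
$$\bigcap_{\beta\in Z}X_\beta=\Big\{\xi:w_\xi\in\bigcap_{\beta\in Z}C_\beta\Big\}=\bigcap_{\beta\in Y}X_\beta\subseteq\bigcap_{\beta\in Y}f_\beta^{-1}\{n\}.$$
By (3) the last set is finite. So $\bigcap_{\beta\in Z}X_\beta$ is finite, as required.

**Step 4: the ideal is not saturated.** Finite sets are in $\mathcal J$. Hence for every $Y\in[\omega_2]^{\aleph_1}$ there is $Z\in[Y]^{\aleph_0}$ with $\bigcap_{\alpha\in Z}X_\alpha\in\mathcal J$. So $\mathcal J$ is not $(\aleph_2,\aleph_1,\aleph_0)$-saturated. As $\mathcal J$ was an arbitrary $\sigma$-complete ideal, there is no weakly Laver ideal over $\aleph_1$. Since MA with $2^\omega=\omega_2$ implies $\mathrm{MA}_{\aleph_1}$, the combination in the question is inconsistent. $\square$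

It is instructive to run Steps 2 and 3 on the example with $f_\beta=0$ on $[\beta,\omega_1)$ and $f_\beta\ne0$ below $\beta$. There $f_\beta^{-1}\{0\}=[\beta,\omega_1)$, and all countable intersections of these level sets are co-countable. The shrunken sets $X_\beta\subseteq[\beta,\omega_1)$ have a countable $Z\subseteq\omega_1$ with $\bigcap_{\beta\in Z}X_\beta=\bigcap_{\beta<\omega_1}X_\beta=\emptyset$.

## Chang's conjecture as a polarized partition relation

Theorem C says that, under $\mathrm{MA}_{\aleph_1}$, the functions of Theorem A exist for no other reason than the failure of CC. The relation $\binom{\omega_2}{\omega_1}\to\binom{\omega_1}{\omega}_\omega$ should first be seen next to an easy one. For $f:\omega_2\times\omega_1\to\omega$ and *finite* $m$ there are $A$ of size $\aleph_2$ and $B$ of size $m$ with $f$ constant on $A\times B$: for each $\alpha$ choose $n_\alpha$ and $B_\alpha\in[\omega_1]^m$ with $f(\alpha,\cdot)=n_\alpha$ on $B_\alpha$, and note that there are only $\aleph_1$ possibilities for $(n_\alpha,B_\alpha)$. For countably infinite $B_\alpha$ the number of possibilities is $\aleph_1^{\aleph_0}=2^{\aleph_0}$. Under CH this is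 $\aleph_1$ and the pigeonhole argument still works; under $\mathrm{MA}_{\aleph_1}$ it is at least $\aleph_2$ and the argument stops. So the relation holds outright under CH, and it becomes a question when the continuum is large.

For one direction we need another classical consequence of $\mathrm{MA}_{\aleph_1}$.

**Lemma 3 (Booth).** Assume $\mathrm{MA}_{\aleph_1}$. Let $a$ be countably infinite and let $\{E_i:i\in I\}$, $|I|\le\aleph_1$, be subsets of $a$ such that $\bigcap_{i\in F}E_i$ is infinite for every nonempty finite $F\subseteq I$. Then there is an infinite $b\subseteq a$ with $b\setminus E_i$ finite for all $i\in I$.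

*Proof.* Let conditions be pairs $(s,F)$ with $s\subseteq a$ and $F\subseteq I$ finite, and let $(s',F')\le(s,F)$ iff $s'\supseteq s$, $F'\supseteq F$, and $s'\setminus s\subseteq E_i$ for all $i\in F$. Conditions with the same $s$ are compatible, and there are countably many $s$, so the poset is ccc. The sets $\{(s,F):i\in F\}$ for $i\in I$ are dense, and $\{(s,F):|s|\ge m\}$ for $m<\omega$ are dense because the finite intersections are infinite. Let $G$ meet them all and $b=\bigcup\{s:(s,F)\in G\}$. Then $b$ is infinite, and if $(s,F)\in G$ with $i\in F$, then $b\setminus s\subseteq E_i$, by taking common extensions in $G$. $\square$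

*Proof of Theorem C.* Assume $\mathrm{MA}_{\aleph_1}$.

**Step 1: if CC fails, the relation fails.** Take $\rho,f_\beta$ from Theorem A and put $f(\beta,\xi)=f_\beta(\xi)$. If $f$ were constant on $A\times B$ with $|A|=\aleph_1$ and $|B|=\aleph_0$, say with value $n$, then $\bigcap_{\beta\in A}f_\beta^{-1}\{n\}\supseteq B$ would be infinite, contrary to (3).

**Step 2: if CC holds, a Chang substructure and a point above it.** Let $f:\omega_2\times\omega_1\to\omega$. By CC there is $A\prec(\omega_2,\omega_1,<,f,n)_{n<\omega}$, with $f$ coded as a relation, such that $|A|=\aleph_1$ and $a=A\cap\omega_1$ is countably infinite. Let $\delta=\sup\{\xi+1:\xi\in a\}<\omega_1$. We use $\delta$ to choose a color: there are $n<\omega$ and $A'\subseteq A$ with $|A'|=\aleph_1$ and $f(\alpha,\delta)=n$ for all $\alpha\in A'$.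

**Step 3: the sets of color $n$ have infinite traces on $a$.** For finite nonempty $F\subseteq A'$ let
$$E_F=\{\xi<\omega_1:f(\alpha,\xi)=n\text{ for all }\alpha\in F\}.$$
Then $\delta\in E_F$. Suppose $E_F$ is bounded in $\omega_1$. Its least strict upper bound is definable from $F$ and $n$, hence belongs to $A\cap\omega_1=a$, hence is below $\delta$; this contradicts $\delta\in E_F$. So $E_F$ is unbounded in $\omega_1$. By elementarity, for every $\xi\in a$ there is $\xi'>\xi$ in $E_F\cap a$. Starting at any point of $a$ and iterating, we see that $E_F\cap a$ is infinite.

**Step 4: one infinite set for uncountably many $\alpha$.** We have $E_F\cap a=\bigcap_{\alpha\in F}(E_{\{\alpha\}}\cap a)$. So by Step 3 the sets $E_{\{\alpha\}}\cap a$ $(\alpha\in A')$ satisfy the hypothesis of Lemma 3, and there is an infinite $b\subseteq a$ with $b\setminus E_{\{\alpha\}}$ finite for all $\alpha\in A'$. Since $b$ has only countably many finite subsets, there are an uncountable $A''\subseteq A'$ and a finite $e$ with $b\setminus E_{\{\alpha\}}=e$ for all $\alpha\in A''$. Then $f$ is constantly $n$ on $A''\times(b\setminus e)$, where $|A''|=\aleph_1$ and $|b\setminus e|=\aleph_0$.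 $\square$

## A square sequence beside an $\aleph_1$-dense ideal

We come back to the place where the first guess was right: without MA, saturation and $\neg$CC are compatible. The consistency, relative to large cardinals, of a $\sigma$-complete $\aleph_1$-dense ideal over $\omega_1$ is due to Woodin; see *The Axiom of Determinacy, Forcing Axioms, and the Nonstationary Ideal*. We destroy CC by adding a square sequence without adding subsets of $\omega_1$.

**Square.** For a set $C$ of ordinals, $\lim C$ is the set of $\alpha<\sup C$ that are limits of elements of $C$. A *$\square_{\omega_1}$-sequence* is a sequence $\langle C_\alpha:\alpha<\omega_2\text{ limit}\rangle$ such that $C_\alpha$ is club in $\alpha$, $\mathrm{otp}\,C_\alpha\le\omega_1$, and $C_\alpha=C_\gamma\cap\alpha$ whenever $\alpha\in\lim C_\gamma$. The principle $\square_{\omega_1}$ says that such a sequence exists. For instance, up to $\alpha\le\omega_1$ one may take $C_\alpha=\alpha$; the requirement on order types then prevents one from going on in this way beyond $\omega_1$.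

**Lemma 4.** Let $P$ be the poset of bounded initial segments of a $\square_{\omega_1}$-sequence: conditions are sequences $p=\langle C_\alpha:\alpha\le\delta_p,\ \alpha\text{ limit}\rangle$ with $\delta_p<\omega_2$ a limit ordinal and the three properties above, ordered by end-extension. Forcing with $P$ adds no new functions from $\omega_1$ to the ground model, and it adds a $\square_{\omega_1}$-sequence.

This is a standard fact. Cummings, Foreman and Magidor, *Squares, scales and stationary reflection*, is the reference for the stronger statement that $P$ is $(\omega_1+1)$-strategically closed. Here is a direct argument for what we need.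

*Proof.*

**Step 1: gluing.** The purpose is to find lower bounds for suitable decreasing sequences. Let $i\le\omega_1$ be a limit ordinal and let $\langle p_j:j<i\rangle$ be a decreasing sequence of conditions with tops $\delta_j=\delta_{p_j}$ strictly increasing, such that for every limit $j<i$ we have $\delta_j=\sup_{k<j}\delta_k$ and the set $C_{\delta_j}$ of $p_j$ is $\{\delta_k:k<j\}$. Put $\delta_i=\sup_{j<i}\delta_j<\omega_2$ and $C_{\delta_i}=\{\delta_j:j<i\}$. Then $\bigcup_{j<i}p_j$ together with $C_{\delta_i}$ is a condition $p_i$. Indeed, $C_{\delta_i}$ is unbounded in $\delta_i$, and it is closed because the $\delta_j$ are continuous. Its order type is $i\le\omega_1$. A limit point of it below $\delta_i$ is $\delta_j$ for a limit $j<i$, and $C_{\delta_j}=\{\delta_k:k<j\}=C_{\delta_i}\cap\delta_j$. Clearly $p_i\le p_j$ for all $j<i$.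

**Step 2: no new functions on $\omega_1$.** Given $p_0\in P$ and dense open sets $D_j$ $(j<\omega_1)$, we build a decreasing sequence as in Step 1. At successors, let $p_{j+1}\le p_j$ be in $D_j$ with $\delta_{j+1}>\delta_j$. This is possible, since one can first add $C_{\delta_j+\omega}=\{\delta_j+n:1\le n<\omega\}$, which has no limit points below $\delta_j+\omega$, and then extend into $D_j$. At limits $i<\omega_1$ use Step 1, and use it once more at $i=\omega_1$. The condition $p_{\omega_1}\le p_0$ lies in all $D_j$. So the intersection of $\aleph_1$ dense open sets is dense. If $\dot h$ is a name for a function from $\omega_1$ to the ground model, apply this to the sets $D_j$ of conditions deciding $\dot h(j)$: densely many conditions decide all of $\dot h$.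

**Step 3: conditions of every length.** We show, by induction on limit $\gamma<\omega_2$, that every $p$ with $\delta_p<\gamma$ has an extension with top exactly $\gamma$. If $\gamma=\gamma'+\omega$ with $\gamma'$ a limit ordinal, then $\gamma'\ge\delta_p$; extend $p$ to top $\gamma'$, if necessary, and add $C_\gamma=\{\gamma'+n:1\le n<\omega\}$. If $\gamma=\omega$, there is nothing to prove, as $\delta_p\ge\omega$. Otherwise $\gamma$ is a limit of limit ordinals. Choose a continuous strictly increasing sequence $\langle\gamma_j:j<\mathrm{cf}\,\gamma\rangle$ of limit ordinals, cofinal in $\gamma$, with $\gamma_0=\delta_p$; here $\mathrm{cf}\,\gamma\in\{\omega,\omega_1\}$. Build $p_j$ with top $\gamma_j$: let $p_0=p$, use the induction hypothesis at successors, and use Step 1 at limits. Step 1 for $i=\mathrm{cf}\,\gamma$ gives a condition with top $\gamma$.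

**Step 4: the generic sequence.** By Step 2, neither $\omega_1$ nor $\omega_2$ is collapsed, since a collapse would be a new function with domain $\omega$ or $\omega_1$. By Step 3, the union of a generic filter is a sequence indexed by all limit ordinals below $\omega_2$. The three properties hold, because each instance is seen in one condition, and each $C_\alpha$ is still club in $\alpha$ with the same order type. $\square$

**Lemma 5.** $\square_{\omega_1}$ implies $\neg$CC.

*Proof.* Let $\langle C_\alpha\rangle$ be a $\square_{\omega_1}$-sequence.

**Step 1: the structure and the substructure.** Let $\mathfrak A=(\omega_2,\omega_1,<,\ldots)$ be a structure in a countable language with Skolem functions that codes the relation $\xi\in C_\alpha$, the functions $\alpha\mapsto\mathrm{otp}\,C_\alpha$ and $(\beta,\alpha)\mapsto\mathrm{otp}(C_\beta\cap\alpha)$, and a function $e$ with $e(\beta,\cdot)$ mapping $\omega_1$ onto $\beta$ for $0<\beta<\omega_2$. Suppose $A\prec\mathfrak A$ with $|A|=\aleph_1$ and $A\cap\omega_1$ countable. Let $\delta=\sup\{\xi+1:\xi\in A\cap\omega_1\}<\omega_1$. By (1), $A\cap\beta$ is countable for $\beta\in A$, so $\mathrm{otp}\,A=\omega_1$.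 Hence $\gamma=\sup A<\omega_2$ has cofinality $\omega_1$, and $\mathrm{otp}\,C_\gamma=\omega_1$, because $C_\gamma$ is cofinal in $\gamma$ and has order type at most $\omega_1$.

**Step 2: a limit point of both $C_\gamma$ and $A$ with a long $C_\alpha$.** The sets $\lim C_\gamma$ and $\lim A$ are club in $\gamma$, which has uncountable cofinality, so their intersection is club in $\gamma$. Choose $\alpha<\gamma$ in it so large that $\delta<\mathrm{otp}(C_\gamma\cap\alpha)$. By coherence $C_\alpha=C_\gamma\cap\alpha$, so
$$\delta<\mathrm{otp}\,C_\alpha<\omega_1.\tag{9}$$
Then $\alpha\notin A$, since otherwise $\mathrm{otp}\,C_\alpha\in A\cap\omega_1$ would be below $\delta$.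

**Step 3: looking at $\alpha$ from the next element of $A$.** The purpose is to bound $\mathrm{otp}\,C_\alpha$ by $\delta$. Let $\beta=\min(A\setminus\alpha)$, which exists as $\alpha<\sup A$; by Step 2, $\beta>\alpha$. Since $\alpha\in\lim A$, we have $A\cap\beta=A\cap\alpha$ and $\sup(A\cap\beta)=\alpha$. The ordinal $\beta$ is a limit: if $\beta=\beta'+1$, then $\beta'\in A$ and $\alpha\le\beta'<\beta$, against the minimality of $\beta$.

For $\alpha'\in A\cap\beta$ the ordinal $\min(C_\beta\setminus\alpha')$ exists, is less than $\beta$, and is definable from $\alpha',\beta$, so it is in $A\cap\beta\subseteq\alpha$. Thus $C_\beta$ has an element in $[\alpha',\alpha)$ for every $\alpha'\in A\cap\alpha$, and $A\cap\alpha$ is cofinal in $\alpha$. So $\alpha\in\lim C_\beta$, and by coherence $C_\alpha=C_\beta\cap\alpha$.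

For $\alpha'\in A\cap\beta$ the ordinal $\mathrm{otp}(C_\beta\cap\alpha')$ is in $A$. It is less than $\mathrm{otp}\,C_\beta\le\omega_1$, because $C_\beta$ is unbounded in $\beta$. So it lies in $A\cap\omega_1$ and is below $\delta$. Therefore
$$\mathrm{otp}\,C_\alpha=\mathrm{otp}(C_\beta\cap\alpha)=\sup_{\alpha'\in A\cap\alpha}\mathrm{otp}(C_\beta\cap\alpha')\le\delta,$$
which contradicts (9). $\square$

*Proof of Proposition D.* Let $\mathcal J$ be $\sigma$-complete, proper, containing all singletons, and $\aleph_1$-dense, as witnessed by $\mathcal D$. Force with the poset $P$ of Lemma 4. In the extension, $\omega_1$, $\omega_2$ and $\mathcal P(\omega_1)$ are unchanged, since no new functions with domain $\omega_1$ are added. For the same reason, every countable sequence of members of $\mathcal J$ in the extension is in the ground model. So $\mathcal J$ is still a proper $\sigma$-complete ideal over $\omega_1$ that contains all singletons, the positive sets are the same, and $\mathcal D$ still witnesses that $\mathcal J$ is $\aleph_1$-dense. By (2), applied in the extension, $\mathcal J$ is $(\aleph_2,\aleph_2,\aleph_0)$-saturated. By Lemma 4 the extension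 satisfies $\square_{\omega_1}$, and so CC fails there by Lemma 5. $\square$
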